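\title{Turning a vertex into a sink: edges and non-edges of characteristic imset polytopes}

\begin{abstract}
For an undirected graph $G$, the polytope $\operatorname{CIM}_G$ is the convex hull of the characteristic imsets of the directed acyclic graphs with skeleton $G$; its vertices correspond to Markov equivalence classes. Directing all edges at a vertex $i$ toward $i$ turns such a graph $D$ into another one, $D_{\downarrow i}$. It was conjectured that the imsets of $D$ and $D_{\downarrow i}$ span an edge of $\operatorname{CIM}_G$ whenever they are distinct. We give counterexamples on $n$ vertices for every $n\ge 5$. We then determine exactly when the conclusion fails: this happens if and only if the sum of the two imsets is also the sum of another pair of vertices, and we give an equivalent combinatorial condition. It follows that the conjecture holds for $n\le 4$ and for every skeleton without an induced diamond, and that it has exactly three counterexamples on five vertices, up to isomorphism.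
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $[n]=\{1,\dots,n\}$ and let $D$ be a directed acyclic graph (DAG) on $[n]$. We write $x\to_D y$, or $x\to y$, if $D$ has an edge from $x$ to $y$; then $x$ is a \emph{parent} of $y$ and $y$ is a \emph{child} of $x$, and $\operatorname{pa}_D(y)$ is the set of parents of $y$. The \emph{skeleton} of $D$ is the undirected graph obtained by forgetting directions; the words \emph{adjacent} and \emph{neighbor} refer to the skeleton. A \emph{v-structure} is an induced subgraph $a\to b\leftarrow c$ with $a$ and $c$ not adjacent. Two DAGs are \emph{Markov equivalent}, written $D\sim H$, if they have the same skeleton and the same v-structures.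

The \emph{characteristic imset} of $D$ is the $0/1$-vector $c_D$, indexed by the sets $S\subseteq[n]$ with $|S|\ge2$, given by
\[
c_D(S)=\begin{cases}1&\text{if there is } j\in S \text{ with } S\subseteq \operatorname{pa}_D(j)\cup\{j\},\\ 0&\text{otherwise.}\end{cases}
\]
We call such a vertex $j$ a \emph{sink of $S$ in $D$}. The small coordinates are familiar. A pair has a sink if and only if it is an edge. A triangle of the skeleton always has a sink, and an induced path $a-b-c$ has one if and only if it is oriented as a v-structure. So $c_D$ determines the Markov equivalence class of $D$. By a theorem of Studen\'y the converse holds as well: $c_D=c_H$ if and only if $D\sim H$.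

For an undirected graph $G$ on $[n]$ let
\[
\operatorname{CIM}_G=\operatorname{conv}\bigl(c_D : D \text{ a DAG with skeleton } G\bigr).
\]
This is the face of $\operatorname{CIM}_n=\operatorname{conv}(c_D: D\text{ a DAG on }[n])$ on which the coordinates indexed by pairs record the edges of $G$. Every $0/1$-vector is a vertex of the unit cube, so each $c_D$ is a vertex of $\operatorname{CIM}_G$, and the vertices of $\operatorname{CIM}_G$ correspond to the Markov equivalence classes with skeleton $G$. It is natural to ask which changes of a DAG move its imset along an edge of this polytope.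

For a vertex $i$ let $D_{\downarrow i}$ be obtained from $D$ by directing every edge at $i$ toward $i$ and leaving all other edges unchanged. It is again a DAG with the same skeleton: no edge leaves $i$, so a directed cycle would avoid $i$ and would be a cycle of $D$. The following conjecture is posed in \cite{Restadh}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $D$ be a DAG with skeleton $G$ and let $i$ be a vertex. If $D$ and $D_{\downarrow i}$ are not Markov equivalent, then $\operatorname{conv}(c_D,c_{D_{\downarrow i}})$ is an edge of $\operatorname{CIM}_G$.}
\medskip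

These moves are enough to travel between any two DAGs $D$ and $H$ with skeleton $G$. Let $v_1,\dots,v_n$ be a topological order of $H$, that is, an order in which every edge of $H$ points from an earlier to a later vertex, and apply the moves at $v_2,\dots,v_n$ to $D$ in turn. The last move that touches an edge $v_av_b$ with $a<b$ directs it toward $v_b$, so the result is $H$. Hence, if the conjecture holds for a skeleton $G$, any two vertices of $\operatorname{CIM}_G$ are joined by a path of at most $n-1$ edges.

The simplest cases suggest that the conjecture should be true. If $G$ is complete, $\operatorname{CIM}_G$ is a point. If $G$ is a star with center $z$, a set of size at least three has a sink exactly when it has the form $\{z\}\cup S'$ with $S'\subseteq P=\operatorname{pa}_D(z)$. On the coordinates $\{z\}\cup S'$ with $|S'|\ge 2$, the imset vanishes if $|P|\le1$, and the imsets with $|P|\ge2$ form a matrix that is unitriangular with respect to inclusion. So $\operatorname{CIM}_G$ is a simplex and any two vertices span an edge. In general the move is local, since it changes only coordinates $S$ that contain $i$.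

Nevertheless the conjecture is false. Call a pair $(D,i)$ a \emph{counterexample} if $D\not\sim D_{\downarrow i}$ and $\operatorname{conv}(c_D,c_{D_{\downarrow i}})$ is not an edge of $\operatorname{CIM}_G$, where $G$ is the skeleton of $D$. The \emph{diamond} is the complete graph $K_4$ with one edge removed.

\begin{theorem}\label{thm:summary}
\begin{enumerate}
\item[(i)] For every $n\ge5$ there is a counterexample on $n$ vertices with connected skeleton.
\item[(ii)] There is no counterexample whose skeleton has no induced diamond. In particular the conjecture holds for triangle-free skeletons, such as forests.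
\item[(iii)] There is no counterexample on $n\le4$ vertices.
\item[(iv)] On five vertices there are, up to isomorphism, exactly three counterexamples $(D,i)$, with the following edges:
\begin{enumerate}
\item[($\alpha$)] $i\to u$, $\ i\to w$, $\ u\to w$, $\ r\to u$, $\ u\to s$, $\ s\to w$;
\item[($\beta$)] $i\to b_1$, $\ i\to b_2$, $\ i\to w$, $\ b_1\to w$, $\ b_2\to w$, $\ b_1\to s$, $\ b_2\to s$, $\ s\to w$;
\item[($\gamma$)] as in $(\beta)$, but with $b_1\to i$ in place of $i\to b_1$.
\end{enumerate}
\end{enumerate}
\end{theorem}

Part (i) is proved in Section~\ref{sec:example} by exhibiting two further DAGs $H_1,H_2$ with $c_{H_1}+c_{H_2}=c_D+c_{D_{\downarrow i}}$, so that the segment in question is a diagonal of a parallelogram of vertices. The other parts follow from Theorem~\ref{thm:main}, which says that such a parallelogram is the only obstruction and describes when it exists. Its harder direction occupies Sections~\ref{sec:balanced}--\ref{sec:construction}: we extract from a non-edge a weighted family of DAGs with a strong rigidity property, read off from one member of the family how to split the children of $i$ in two, and build $H_1$ by reorienting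 the essential graph of $D-i$. Section~\ref{sec:consequences} deduces (ii)--(iv).

\section{A counterexample on five vertices}\label{sec:example}

We first record the elementary facts that are used throughout. Let $H$ be a DAG, and let $H-i$ denote $H$ with the vertex $i$ deleted.
\begin{enumerate}
\item[(S1)] If $H$ has a directed path from $x$ to $z$ and $x,z$ are adjacent, then $x\to z$; otherwise $H$ would have a directed cycle.
\item[(S2)] A sink $j$ of $S$ is adjacent to all other elements of $S$. It is unique, since two sinks would point to each other. It is also a sink of every $S'\subseteq S$ with $j\in S'$ and $|S'|\ge2$.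
\item[(S3)] If $i\notin S$, then $c_H(S)=c_{H-i}(S)$.
\end{enumerate}
A \emph{face} of a polytope is the set of points at which some linear functional attains its maximum; it is the convex hull of the vertices it contains, and a face of a face is a face. An \emph{edge} is a one-dimensional face.

\begin{lemma}\label{lem:midpoint}
Let $x,x',y,y'$ be vertices of a polytope with $x+x'=y+y'$ and $y\notin\{x,x'\}$. Then $\operatorname{conv}(x,x')$ is not a face.
\end{lemma}

\begin{proof}
Suppose that $\operatorname{conv}(x,x')$ is the set of maximizers of $\varphi$, with maximum $\mu$. Then $\varphi(y)+\varphi(y')=2\mu$, so $\varphi(y)=\mu$ and $y\in\operatorname{conv}(x,x')$. A vertex of the polytope that lies on this segment is one of its endpoints, contrary to $y\notin\{x,x'\}$.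
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,scale=0.9,every node/.style={inner sep=2pt}]
\foreach \m/\x in {a/0,b/3.3,c/6.6,d/9.9}{
  \node (\m1) at (\x,0) {$1$};
  \node (\m2) at (\x+1,0.9) {$2$};
  \node (\m3) at (\x+1,-0.9) {$3$};
  \node (\m4) at (\x+1,2) {$4$};
  \node (\m5) at (\x+2,0) {$5$};
  \draw[->] (\m4)--(\m2);
  \draw[->] (\m2)--(\m3);
  \draw[->] (\m2)--(\m5);
}
\foreach \p/\q in {a1/a2,a1/a3,a5/a3,b5/b3,c1/c2,c1/c3,d1/d3,d5/d3} \draw[->] (\p)--(\q);
\foreach \p/\q in {b2/b1,b3/b1,c3/c5,d2/d1} \draw[->,very thick] (\p)--(\q);
\node at (1,-1.7) {$D$};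
\node at (4.3,-1.7) {$D_{\downarrow1}$};
\node at (7.6,-1.7) {$H_1$};
\node at (10.9,-1.7) {$H_2$};
\end{tikzpicture}
\caption{Four pairwise inequivalent DAGs with the same skeleton and with $c_D+c_{D_{\downarrow1}}=c_{H_1}+c_{H_2}$. Thick edges are reversed relative to $D$. Of the two v-structures $1\to2\leftarrow4$ and $1\to3\leftarrow5$ of $D$, the graph $H_1$ keeps the first, $H_2$ keeps the second, and $D_{\downarrow 1}$ keeps neither.}\label{fig:example}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:summary}(i)]
Let $n=5$ and $i=1$, and let $G$ have the edges $12,13,23,24,25,35$. Consider the four orientations of $G$ in Figure~\ref{fig:example}. The table lists their parent sets and, to certify acyclicity, a topological order.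
\[
\begin{array}{c|ccccc|c}
&\operatorname{pa}(1)&\operatorname{pa}(2)&\operatorname{pa}(3)&\operatorname{pa}(4)&\operatorname{pa}(5)&\text{order}\\ \hline
D&\emptyset&\{1,4\}&\{1,2,5\}&\emptyset&\{2\}&1,4,2,5,3\\
D_{\downarrow1}&\{2,3\}&\{4\}&\{2,5\}&\emptyset&\{2\}&4,2,5,3,1\\
H_1&\emptyset&\{1,4\}&\{1,2\}&\emptyset&\{2,3\}&1,4,2,3,5\\
H_2&\{2\}&\{4\}&\{1,2,5\}&\emptyset&\{2\}&4,2,1,5,3
\end{array}
\]
The sets with a sink are obtained by adding $j$ to a nonempty subset of $\operatorname{pa}(j)$. Those of size two are the six edges. Those of size at least three are $124$, $123$, $135$, $235$, $1235$ in $D$; $123$, $235$ in $D_{\downarrow1}$; $124$, $123$, $235$ in $H_1$; and $123$, $135$, $235$, $1235$ in $H_2$. Let $v_0$ be the indicator vector of the six edges and the two triangles $123$, $235$, and let $e_S$ be the unit vector of the coordinate $S$. Then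
\[
c_D=v_0+e_{124}+e_{135}+e_{1235},\quad c_{D_{\downarrow1}}=v_0,\quad c_{H_1}=v_0+e_{124},\quad c_{H_2}=v_0+e_{135}+e_{1235}.
\]
The four vectors are distinct, so $D\not\sim D_{\downarrow1}$, and $c_D+c_{D_{\downarrow1}}=c_{H_1}+c_{H_2}$. By Lemma~\ref{lem:midpoint}, $(D,1)$ is a counterexample.

For $n>5$ add to all four DAGs the vertices $v=6,\dots,n$ and the edges $4\to v$. The new vertices have no children and are not adjacent to $1$, so we obtain four DAGs with a common connected skeleton, and the second still arises from the first by the move at $1$. The only new sets with a sink are the pairs $\{4,v\}$, in all four DAGs, so the identity and the distinctness persist.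
\end{proof}

The mechanism is visible in the figure. The move at $1$ destroys two groups of coordinates, $\{124\}$ with sink $2$ and $\{135,1235\}$ with sink $3$, and each group can be destroyed alone. To destroy the first group only, perform half of the move: reverse $1\to2$ but not $1\to3$. This gives $H_2$. The other half cannot be performed at the vertex $1$, because reversing $1\to3$ alone creates the cycle $1\to2\to3\to1$. Instead $H_1$ leaves the edges at $1$ alone and reverses $5\to3$, which is allowed because it does not change the Markov equivalence class of $D-1$. Theorem~\ref{thm:main} shows that whenever the conjecture fails, it fails in this manner.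

\section{The neighborhood of $i$ and the criterion}\label{sec:criterion}

For the rest of the paper fix a DAG $D$ with skeleton $G$ and a vertex $i$, and put $D'=D_{\downarrow i}$ and $Q=D-i=D'-i$. Let $N$ be the set of neighbors of $i$, let $P=\operatorname{pa}_D(i)$ and $C=N\setminus P$ be the sets of parents and children of $i$ in $D$, and let $R=[n]\setminus(N\cup\{i\})$ be the set of \emph{remote} vertices. For $v\in C$ let $R_v=\operatorname{pa}_D(v)\cap R$ be the set of remote parents of $v$, and let $W=\{v\in C: R_v\neq\emptyset\}$. The v-structures of $D$ with $i$ as an endpoint are exactly the $i\to v\leftarrow r$ with $v\in W$ and $r\in R_v$.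

\subsection{Where the two imsets differ}

\begin{lemma}\label{lem:remote}
Let $H$ be a DAG with skeleton $G$ and let $i\in S$, $S\cap R\neq\emptyset$. A sink of $S$ in $H$ is a child of $i$ in $H$. In particular, if $v\in N$ and $\emptyset\neq R'\subseteq R$, then $c_H(\{i,v\}\cup R')=1$ if and only if $i\to_H v$ and $R'\subseteq\operatorname{pa}_H(v)$.
\end{lemma}

\begin{proof}
The vertex $i$ is not adjacent to the remote elements of $S$, so it is not the sink, and therefore it is a parent of the sink. In $\{i,v\}\cup R'$ the only neighbor of $i$ is $v$.
\end{proof}

In $D'$ the vertex $i$ has no children and all of $N$ as parents. So for $i\in S$ we have $c_{D'}(S)=1$ if $S\subseteq N\cup\{i\}$ and $c_{D'}(S)=0$ otherwise, while for $i\notin S$ we have $c_{D'}(S)=c_D(S)$ by (S3). Hence $c_D$ and $c_{D'}$ differ exactly on $\mathcal A\cup\mathcal B$, where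
\[
\mathcal A=\{S: i\in S\subseteq N\cup\{i\},\ c_D(S)=0\},\qquad
\mathcal B=\{S: i\in S,\ S\cap R\neq\emptyset,\ c_D(S)=1\}.
\]
The move from $D$ to $D'$ raises the coordinates in $\mathcal A$ from $0$ to $1$ and lowers those in $\mathcal B$ from $1$ to $0$. Members of $\mathcal A$ have at least three elements, because edges have sinks.

A partial move, which turns only some children of $i$ into parents, should raise either all of $\mathcal A$ or none of it. This leads us to separate the neighbors involved in $\mathcal A$ from the others:
\[
M=P\cup\bigcup_{S\in\mathcal A}(S\setminus\{i\}),\qquad L=N\setminus M.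
\]

\begin{lemma}\label{lem:ML}
\begin{enumerate}
\item[(a)] If $\mathcal A\neq\emptyset$, then $M\cup\{i\}$ belongs to $\mathcal A$ and contains every member of $\mathcal A$.
\item[(b)] $L\subseteq C$, the set $L$ is a clique, and $x\to_D v$ for all $x\in M\cup\{i\}$ and $v\in L$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The family $\mathcal A$ is closed under unions, because a sink of $S\cup S'$ lies in $S$ or in $S'$ and is a sink of that set by (S2). So $\mathcal A$ has a largest member $\hat S$. Suppose that $p\in P\setminus\hat S$. By maximality $\hat S\cup\{p\}$ has a sink in $D$. It is not in $\hat S$ by (S2), so it is $p$, and $i\to p$, which contradicts $p\in P$. Hence $P\subseteq\hat S$ and $\hat S=M\cup\{i\}$.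

(b) Since $P\subseteq M$, we have $L\subseteq C$. Let $\mathcal A\neq\emptyset$ and let $v,v'\in L$, possibly equal. The set $M\cup\{i,v,v'\}$ is larger than $\hat S$, so it has a sink, which is not in $\hat S$ and hence is $v$ or $v'$. For $v=v'$ this says that all of $M\cup\{i\}$ points to $v$; for $v\neq v'$ it shows that $v,v'$ are adjacent. Now let $\mathcal A=\emptyset$, so that $M=P$ and $L=C$, and every subset of $N\cup\{i\}$ that contains $i$ and another vertex has a sink. For $p\in P$ and $v\in C$ the sink of $\{i,p,v\}$ is not $i$, as $i\to v$, and not $p$, as $p\to i$; so $p\to v$. For distinct $v,v'\in C$ the sink of $\{i,v,v'\}$ is $v$ or $v'$, so they are adjacent.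
\end{proof}

Thus $D$ orders $L$ totally: $v<v'$ if and only if $v\to_D v'$. A \emph{final segment} of $L$ is a subset $T$ such that $v\in T$ and $v<v'$ imply $v'\in T$. Lemma~\ref{lem:ML}(b) gives two facts that we use often:
\begin{equation}\label{eq:order}
\begin{gathered}
\text{every } v\in L \text{ is adjacent to all other vertices of } N;\\
\text{if } T \text{ is a final segment, then } x\to_Q v \text{ for all } x\in N\setminus T \text{ and } v\in T.
\end{gathered}
\end{equation}

When $\mathcal A\neq\emptyset$ we need to know more about $M$. An \emph{open pair} is a pair $\{b,b'\}$ of nonadjacent vertices of $N$ that are not both in $P$; these pairs give the v-structures $b\to i\leftarrow b'$ of $D'$ that $D$ lacks. Let $M_0$ be the union of all open pairs.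

\begin{lemma}\label{lem:open}
Let $\mathcal A\neq\emptyset$.
\begin{enumerate}
\item[(a)] $\{i,b,b'\}\in\mathcal A$ for every open pair $\{b,b'\}$, so $M_0\subseteq M$. Every vertex of $C\setminus M_0$ is adjacent to all other vertices of $N$.
\item[(b)] There is no $m\in(C\cap M)\setminus M_0$ such that $b\to_D m$ for all $b\in M_0$.
\item[(c)] There is an open pair, and so $M_0\cap C\neq\emptyset$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) As $b,b'$ are not adjacent, only $i$ could be a sink of $\{i,b,b'\}$, and $b,b'$ are not both parents of $i$. A vertex of $C$ with a non-neighbor in $N$ forms an open pair with it.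

(b) Suppose that $m$ exists. By (a) the set $K=(C\cap M)\setminus M_0$ is a clique; let $z$ be its last vertex in a topological order of $D$, so that all other vertices of $K$ point to $z$. By (a), $z$ is adjacent to every vertex of $M_0\cup P$. For $b\in M_0$ we have $b\to m$, and $m=z$ or $m\to z$, so $b\to z$ by (S1). For $p\in P$ we have $p\to i\to z$, so $p\to z$. Since $M=P\cup M_0\cup K$, the vertex $z$ is a sink of $M\cup\{i\}$, contrary to Lemma~\ref{lem:ML}(a).

(c) We have $C\cap M\neq\emptyset$, for otherwise $M=P$ and $i$ would be a sink of $M\cup\{i\}\in\mathcal A$. If $M_0$ were empty, any vertex of $C\cap M$ would violate (b). Every open pair contains a vertex of $C$.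
\end{proof}

\subsection{Splittings}

Suppose that $c_{H_1}+c_{H_2}=c_D+c_{D'}$. Then on each $S\in\mathcal A\cup\mathcal B$ exactly one of $H_1,H_2$ agrees with $D$. Following the example, we let $H_2$ be a partial move, which keeps $i\to v$ for $v$ in a set $T$ of children and directs the other edges at $i$ toward $i$. By \eqref{eq:order}, a final segment $T$ of $L$ is a good choice: $H_2$ will be acyclic, will agree with $D'$ on $\mathcal A$, and will agree with $D$ on the members of $\mathcal B$ with sink in $T$. The complementary graph $H_1$ must then agree with $D$ inside $N\cup\{i\}$ and lose exactly the members of $\mathcal B$ with sink in $T$.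

\begin{definition}\label{def:splitting}
A \emph{splitting} of $(D,i)$ is a pair $(T,H_1)$, where $T$ is a final segment of $L$ and $H_1$ is a DAG with skeleton $G$, such that
\begin{enumerate}
\item[(a)] $H_1$ and $D$ orient all edges inside $N\cup\{i\}$ identically;
\item[(b)] $H_1-i\sim Q$;
\item[(c)] $\operatorname{pa}_{H_1}(v)\cap R=R_v$ for $v\in C\setminus T$, and $\operatorname{pa}_{H_1}(v)\cap R=\emptyset$ for $v\in T$.
\end{enumerate}
The splitting is \emph{proper} if $W\cap T\neq\emptyset$ and, in addition, $\mathcal A\neq\emptyset$ or $W\cap(L\setminus T)\neq\emptyset$.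
\end{definition}

\begin{theorem}\label{thm:main}
Let $D\not\sim D'$. The following are equivalent.
\begin{enumerate}
\item[(1)] $\operatorname{conv}(c_D,c_{D'})$ is not an edge of $\operatorname{CIM}_G$.
\item[(2)] There are DAGs $H_1,H_2$ with skeleton $G$ such that $c_{H_1}+c_{H_2}=c_D+c_{D'}$ and $c_{H_1}\notin\{c_D,c_{D'}\}$.
\item[(3)] The pair $(D,i)$ has a proper splitting.
\end{enumerate}
\end{theorem}

In Figure~\ref{fig:example} we have $N=C=\{2,3\}$, $R=\{4,5\}$, $R_2=\{4\}$, $R_3=\{5\}$, $\mathcal A=\emptyset$, $\mathcal B=\{124,135,1235\}$, $M=\emptyset$ and $L=W=\{2<3\}$, and $(\{3\},H_1)$ is a proper splitting. Both halves of properness are needed. The pair $(\emptyset,D)$ is always a splitting. For $D$ equal to $i\to w\leftarrow r$, the pair consisting of $T=\{w\}$ and $i\to w\to r$ is a splitting with $W\cap T\neq\emptyset$, although $\operatorname{CIM}_G$ is a segment. Note also that (1)$\Rightarrow$(2) fails for general $0/1$-polytopes: in the convex hull of $000,111,100,010,001$ the segment from $000$ to $111$ contains the barycenter of the other three vertices, so it is not an edge, but no other pair of vertices has sum $111$.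

\begin{proof}[Proof of (3)$\Rightarrow$(2)$\Rightarrow$(1)]
The implication (2)$\Rightarrow$(1) is Lemma~\ref{lem:midpoint}. Let $(T,H_1)$ be a proper splitting, and let $H_2$ consist of $Q$ and the edges $x\to i$ for $x\in N\setminus T$ and $i\to v$ for $v\in T$. A directed cycle of $H_2$ would pass through $i$ and yield a directed path of $Q$ from some $v\in T$ to some $x\in N\setminus T$; since $x\to_Q v$ by \eqref{eq:order}, this is impossible. So $H_2$ is a DAG. We verify $c_{H_1}(S)+c_{H_2}(S)=c_D(S)+c_{D'}(S)$ for each $S$.

If $i\notin S$, the four values agree by (S3) and Studen\'y's theorem, because $H_1-i\sim Q=H_2-i$.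

If $i\in S\subseteq N\cup\{i\}$, then $c_{H_1}(S)=c_D(S)$ by (a), and $c_{D'}(S)=1$. Also $c_{H_2}(S)=1$: if $S\cap T=\emptyset$ the sink is $i$, and otherwise it is the largest element of $S\cap T$, by \eqref{eq:order}.

If $i\in S$ and $S\cap R\neq\emptyset$, then $c_{D'}(S)=0$. Say that $j\in S\cap C$ \emph{carries} $S$ if $S\cap N\subseteq\operatorname{pa}_D(j)\cup\{j\}$ and $S\cap R\subseteq R_j$. By Lemma~\ref{lem:remote}, $j$ carries $S$ if and only if it is the sink of $S$ in $D$; so at most one vertex carries $S$, and $c_D(S)=1$ if and only if one does. In $H_1$ the children of $i$ are the vertices of $C$ and they have the same parents in $N\cup\{i\}$ as in $D$, by (a). By (c), those in $T$ have no remote parent and cannot be the sink of $S$, while those in $C\setminus T$ have the same parents as in $D$. So $c_{H_1}(S)=1$ if and only if a vertex of $C\setminus T$ carries $S$. In $H_2$ the children of $i$ are the vertices of $T$, with the same parents as in $D$, so $c_{H_2}(S)=1$ if and only if a vertex of $T$ carries $S$. Hence $c_{H_1}(S)+c_{H_2}(S)=c_D(S)$.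

It remains to use properness. For $w\in W\cap T$ and $s\in R_w$, Lemma~\ref{lem:remote} and (c) give $c_{H_1}(\{i,w,s\})=0$ and $c_D(\{i,w,s\})=1$, so $c_{H_1}\neq c_D$. If $\mathcal A\neq\emptyset$, then $c_{H_1}=0$ and $c_{D'}=1$ on $\mathcal A$. If $u\in W\cap(L\setminus T)$ and $r\in R_u$, then $c_{H_1}(\{i,u,r\})=1$ and $c_{D'}(\{i,u,r\})=0$. In both cases $c_{H_1}\neq c_{D'}$.
\end{proof}

\section{Balanced families}\label{sec:balanced}

In Sections~\ref{sec:balanced}--\ref{sec:construction} we assume $D\not\sim D'$ and (1), and we construct a proper splitting. The difficulty is that (1) provides only a convex combination of many vertices that lands on the segment, with no control of the number of vertices or of the weights. What saves the argument is that the members of $\mathcal A\cup\mathcal B$ are linked by many implications, and in such a combination every implication must be an equivalence.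

Let $\mathcal F$ be the set of DAGs $H$ with skeleton $G$ such that $c_H(S)=c_D(S)$ for all $S\notin\mathcal A\cup\mathcal B$. It contains $D$ and $D'$.

\begin{proposition}\label{prop:balanced}
There are a nonempty set $\mathcal H\subseteq\mathcal F$, weights $\lambda_H>0$ $(H\in\mathcal H)$ with sum $1$, and a number $0<t<1$ such that no member of $\mathcal H$ is Markov equivalent to $D$ or $D'$ and, for every $S\in\mathcal A\cup\mathcal B$, the set
\[
\mathcal H(S)=\{H\in\mathcal H: c_H(S)=c_D(S)\}
\]
has total weight $t$.
\end{proposition}

\begin{proof}
On a $0/1$-vector $x$ the functional $\sum_{S\notin\mathcal A\cup\mathcal B}(2c_D(S)-1)x_S$ is largest exactly when $x_S=c_D(S)$ for all $S\notin\mathcal A\cup\mathcal B$. Hence $\Phi=\operatorname{conv}(c_H:H\in\mathcal F)$ is a face of $\operatorname{CIM}_G$. Define $y\colon\Phi\to\mathbb R^{\mathcal A\cup\mathcal B}$ by $y(x)_S=1-x_S$ for $S\in\mathcal A$ and $y(x)_S=x_S$ for $S\in\mathcal B$. This map is affine, and it is injective because the other coordinates are constant on $\Phi$. For $H\in\mathcal F$ the vector $y_H=y(c_H)$ is the indicator vector of the sets $S$ on which $c_H$ agrees with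 $c_D$; thus $y_D=\mathbf 1$ and $y_{D'}=\mathbf 0$. These two vectors are distinct because $D\not\sim D'$, which is where this hypothesis enters. Let $E=\{y_H:H\in\mathcal F\}\setminus\{\mathbf 0,\mathbf 1\}$.

Suppose that $\operatorname{conv}(E)$ does not meet the line $\mathbb R\mathbf 1$. Then the image of $\operatorname{conv}(E)$ in the quotient by this line is a compact convex set, possibly empty, that does not contain the origin, and so it is strictly separated from the origin: there is a vector $\omega$ with $\omega\cdot\mathbf 1=0$ and $\omega\cdot y<0$ for all $y\in E$. The function $x\mapsto\omega\cdot y(x)$ is maximized over $\Phi$ exactly on $\operatorname{conv}(c_D,c_{D'})$, which is therefore an edge of $\Phi$ and of $\operatorname{CIM}_G$, contrary to (1).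

So $\sum_{H\in\mathcal H}\lambda_Hy_H=t\mathbf 1$ for some nonempty $\mathcal H\subseteq\mathcal F$ with all $y_H\in E$, positive weights of sum $1$, and some $t\in[0,1]$. The coordinate $S$ of this equation says that $\mathcal H(S)$ has weight $t$. If $t=0$ or $t=1$, all $y_H$ would equal $\mathbf 0$ or $\mathbf 1$. Finally, $y_H\notin\{\mathbf 0,\mathbf 1\}$ means $c_H\notin\{c_D,c_{D'}\}$.
\end{proof}

Fix such a family $\mathcal H$. Since the weights are positive, it has the following property.

\medskip
\noindent\textbf{Balance principle.} \emph{If $S,S'\in\mathcal A\cup\mathcal B$ and $\mathcal H(S)\subseteq\mathcal H(S')$, then $\mathcal H(S)=\mathcal H(S')$.}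
\medskip

To find inclusions to feed into this principle, we describe how members of $\mathcal F$ look near $i$.

\begin{lemma}\label{lem:F}
Let $H\in\mathcal F$.
\begin{enumerate}
\item[(a)] $H-i\sim Q$.
\item[(b)] If $i\to_H v\leftarrow_H r$ with $r\in R$, then $v\in W$ and $r\in R_v$.
\item[(c)] For $S\in\mathcal A$, we have $c_H(S)=1$ if and only if $S\setminus\{i\}\subseteq\operatorname{pa}_H(i)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The sets that avoid $i$ are not in $\mathcal A\cup\mathcal B$, so $c_{H-i}=c_Q$ by (S3); apply Studen\'y's theorem on $[n]\setminus\{i\}$.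

(b) Let $S=\{i,v,r\}$, so $c_H(S)=1$ and $S\notin\mathcal A$. If $S\in\mathcal B$, then $c_D(S)=1$ by definition, and otherwise $c_D(S)=c_H(S)=1$. By Lemma~\ref{lem:remote}, $i\to_D v\leftarrow_D r$.

(c) If the inclusion holds, $i$ is a sink of $S$. Conversely, let $j$ be the sink of $S$ in $H$ and suppose $j\neq i$. The set $S\setminus\{i\}$ has at least two elements and has the sink $j$ in $H$, so $c_D(S\setminus\{i\})=c_H(S\setminus\{i\})=1$; let $k$ be its sink in $D$. If $i\to_D k$, then $k$ is a sink of $S$ in $D$. If $k\to_D i$, then every other $x\in S\setminus\{i\}$ satisfies $x\to k\to i$ and is a neighbor of $i$, so $x\to_D i$ by (S1), and $i$ is a sink of $S$ in $D$. Both cases contradict $c_D(S)=0$.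
\end{proof}

The balance principle now reduces the behavior of $H\in\mathcal H$ to one bit for $\mathcal A$ and one bit for each vertex of $W$. Call $H$ \emph{$D$-like} if $c_H=0$ on $\mathcal A$ and \emph{$D'$-like} if $c_H=1$ on $\mathcal A$; if $\mathcal A=\emptyset$, it is both. Let
\[
U_H=\{v\in W:\ i\to_H v \text{ and } R_v\subseteq\operatorname{pa}_H(v)\}
\]
be the set of children at which $H$ keeps all the v-structures $i\to v\leftarrow r$ of $D$.

\begin{lemma}\label{lem:states}
Let $H\in\mathcal H$.
\begin{enumerate}
\item[(a)] $H$ is $D$-like or $D'$-like.
\item[(b)] If $i\to_H v\leftarrow_H r$ for some $r\in R$, then $v\in U_H$.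
\item[(c)] For every $v\in W$ there is $H^*\in\mathcal H$ with $v\notin U_{H^*}$.
\item[(d)] If $H$ is $D'$-like, then $U_H\cap M=\emptyset$. If $H$ is $D$-like, then $W\cap M\subseteq U_H$.
\item[(e)] If $H$ is $D$-like, then $U_H\neq W$. If $H$ is $D'$-like, then $U_H\neq\emptyset$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\mathcal A\neq\emptyset$, let $\hat S=M\cup\{i\}\in\mathcal A$ and let $S\in\mathcal A$, so $S\subseteq\hat S$. If $c_{H^*}(\hat S)=1$ for some $H^*\in\mathcal H$, then $M\subseteq\operatorname{pa}_{H^*}(i)$ by Lemma~\ref{lem:F}(c), and so $c_{H^*}(S)=1$. This says $\mathcal H(S)\subseteq\mathcal H(\hat S)$, and by balance $\mathcal H(S)=\mathcal H(\hat S)$. Thus $c_H$ is constant on $\mathcal A$, and $\mathcal H(\hat S)$ is the set of $D$-like members of $\mathcal H$.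

(b) By Lemma~\ref{lem:F}(b), $v\in W$ and $r\in R_v$. The sets $S_v=\{i,v\}\cup R_v$ and $\{i,v,r\}$ are in $\mathcal B$. By Lemma~\ref{lem:remote}, $\mathcal H(S_v)=\{H^*: v\in U_{H^*}\}$, and this set is contained in $\mathcal H(\{i,v,r\})=\{H^*: i\to_{H^*}v\leftarrow_{H^*}r\}$. By balance the two sets are equal, and $H$ lies in the second.

(c) The set $\mathcal H(S_v)$ has weight $t<1$.

(d) If $\mathcal A=\emptyset$, then $M=P$ is disjoint from $W$ and both statements hold. Let $\mathcal A\neq\emptyset$. If $H$ is $D'$-like, then $M\subseteq\operatorname{pa}_H(i)$ by Lemma~\ref{lem:F}(c), whereas the vertices of $U_H$ are children of $i$ in $H$. Together with (a), this gives $\mathcal H(S_v)\subseteq\mathcal H(\hat S)$ for $v\in W\cap M$. By balance these sets are equal, which is the second statement.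

(e) We compare v-structures. Those that avoid $i$ are the same in $H$, $D$ and $D'$, by Lemma~\ref{lem:F}(a). For nonadjacent $b,b'\in N$, the v-structure $b\to i\leftarrow b'$ is present exactly when $\{i,b,b'\}$ has a sink. If this set is not in $\mathcal A$, then $c_H$, $c_D$, $c_{D'}$ agree on it; if it is in $\mathcal A$, a $D$-like $H$ agrees with $D$ and a $D'$-like $H$ agrees with $D'$. The remaining v-structures have the form $i\to v\leftarrow r$ with $r\in R$. In $H$ they are those with $v\in U_H$ and $r\in R_v$, by (b) and Lemma~\ref{lem:F}(b); in $D$ they are those with $v\in W$ and $r\in R_v$; in $D'$ there are none. So a $D$-like $H$ with $U_H=W$ is equivalent to $D$, and a $D'$-like $H$ with $U_H=\emptyset$ is equivalent to $D'$, both contrary to Proposition~\ref{prop:balanced}.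
\end{proof}

In a splitting, a child $u\in C\setminus T$ that points to $v\in T$ cannot share a remote parent $r$ with $v$, since $H_1$ would contain the cycle $r\to u\to v\to r$. The next lemma is the source of this disjointness. A member of $\mathcal H$ may reverse the edge between $u$ and $v$, so acyclicity alone does not suffice, and we use balance once more.

\begin{lemma}\label{lem:disjoint}
Let $H\in\mathcal H$, $u\in U_H$ and $v\in C\setminus U_H$ with $u\to_D v$. Then $R_u\cap R_v=\emptyset$.
\end{lemma}

\begin{proof}
Suppose $r\in R_u\cap R_v$. Then $i$ and $r$ are both adjacent to $u$ and to $v$, and $i\to_H u\leftarrow_H r$. If $u\to_H v$, then (S1) gives $i\to_H v\leftarrow_H r$, so $v\in U_H$ by Lemma~\ref{lem:states}(b), a contradiction. Hence $v\to_H u$.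

The sets $S_0=\{i,v,r\}$ and $S=\{i,u,v,r\}$ have the sink $v$ in $D$, so both are in $\mathcal B$. We claim $\mathcal H(S_0)\subseteq\mathcal H(S)$. Let $H^*\in\mathcal H(S_0)$, so $i\to v\leftarrow r$ in $H^*$. If $u\to_{H^*}v$, then $v$ is a sink of $S$. If $v\to_{H^*}u$, then (S1) gives $i\to u\leftarrow r$ in $H^*$, and $u$ is a sink of $S$. This proves the claim, and by balance $\mathcal H(S_0)=\mathcal H(S)$. But $H\in\mathcal H(S)$, with sink $u$, while $H\notin\mathcal H(S_0)$ by Lemma~\ref{lem:states}(b), since $v\notin U_H$.
\end{proof}

\section{Choosing the final segment}\label{sec:choice}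

We need a final segment $T$ of $L$ whose vertices can shed their remote parents without leaving the class of $Q$. A member $H$ of $\mathcal H$ should witness this, so we want $T\cap U_H=\emptyset$, and properness requires $T\cap W\neq\emptyset$.

First, $W\cap L\neq\emptyset$. Otherwise $W\subseteq M$, and by Lemma~\ref{lem:states}(a),(d) any member $H$ of $\mathcal H$ would be $D$-like with $U_H=W$ or $D'$-like with $U_H=\emptyset$, contrary to Lemma~\ref{lem:states}(e). Let $w$ be the largest element of $W\cap L$. By Lemma~\ref{lem:states}(c) we can fix, for the rest of the proof, an $H\in\mathcal H$ with $w\notin U_H$. We take for $T$ the largest final segment disjoint from $U_H$.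

A splitting must also preserve the parents of the children outside $T$. The simplest way to do so is to freeze the orientation on a set that contains $N\setminus T$ and is closed under taking parents. A set $X$ of vertices of $Q$ is \emph{ancestral} if $\operatorname{pa}_Q(x)\subseteq X$ for all $x\in X$; equivalently, every edge of $Q$ between $X$ and its complement points out of $X$. An \emph{ancestor} of $y$ is a vertex from which $Q$ has a directed path of positive length to $y$. Any set together with all ancestors of its elements is ancestral.

\begin{description}
\item[Case I: $U_H\cap L\neq\emptyset$.] Let $u$ be the largest element of $U_H\cap L$, let $T=\{v\in L: v>u\}$, and let $X$ consist of $u$ and its ancestors. Since $u\in W\cap L$ and $u\neq w$, we have $w\in T$.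
\item[Case II: $U_H\cap L=\emptyset$.] Let $T=L$, and let $X$ consist of $M$ and the ancestors of its elements. Here $H$ is not $D'$-like, since Lemma~\ref{lem:states}(d) would give $U_H=\emptyset$, against Lemma~\ref{lem:states}(e). So $\mathcal A\neq\emptyset$, $H$ is $D$-like, and $W\cap M\subseteq U_H$.
\end{description}
In both cases $X$ is ancestral, $T\cap U_H=\emptyset$ and $w\in W\cap T$; moreover $u\in W\cap(L\setminus T)$ in Case I and $\mathcal A\neq\emptyset$ in Case II. So any splitting with this $T$ is proper.

\begin{lemma}\label{lem:G}
In both cases:
\begin{enumerate}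
\item[(a)] $N\setminus T\subseteq X$ and $T\cap X=\emptyset$;
\item[(b)] $v\to_H r$ for every $v\in T$ and every $r\in R$ adjacent to $v$;
\item[(c)] $R_v\cap X=\emptyset$ for every $v\in T$.
\end{enumerate}
In Case I, moreover:
\begin{enumerate}
\item[(d)] $u\to_H v$ for every $v\in T$, and $u\to_Q r$ for every $v\in T$ and $r\in R_v$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In Case I, $N\setminus T$ consists of $u$, of $M$ and of the elements of $L$ below $u$, and the latter two point to $u$ by Lemma~\ref{lem:ML}(b); so $N\setminus T\subseteq X$. A vertex of $T$ is a child of $u$ in $Q$, so it is neither $u$ nor an ancestor of $u$. In Case II, $N\setminus T=M\subseteq X$, and a vertex of $L$ is a child of every $m\in M$, so it is neither in $M$ nor an ancestor of a vertex of $M$.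

Fix $v\in T$. Two observations serve both cases. First, (b) follows once we know $i\to_H v$: an edge $r\to_H v$ would give $v\in U_H$ by Lemma~\ref{lem:states}(b). Second, once (b) holds,
\begin{equation}\label{eq:adj}
\text{every } x\in N\setminus T \text{ is adjacent to every } r\in R_v,
\end{equation}
because $x\to_Q v\leftarrow_Q r$ by \eqref{eq:order}, and if this were a v-structure of $Q$ it would be one of $H-i\sim Q$, contrary to $v\to_H r$.

\emph{Case I.} By Lemma~\ref{lem:disjoint}, $R_u\cap R_v=\emptyset$. Suppose $v\to_H u$, and take $r\in R_u$, so that $r\to_H u$. If $r,v$ were not adjacent, $v\to u\leftarrow r$ would be a v-structure of $H-i$ and hence of $Q$, but $u\to_Q v$. So they are adjacent, and $r\to_Q u\to_Q v$ gives $r\in R_v$ by (S1), contrary to $R_u\cap R_v=\emptyset$. Hence $u\to_H v$. From $i\to_H u\to_H v$ we get $i\to_H v$, and (b) holds. Let $r\in R_v$. By \eqref{eq:adj} $u$ and $r$ are adjacent, and $r\notin R_u$, so $u\to_Q r$. This proves (d), and it shows that $r$ is not an ancestor of $u$; as $r\neq u$, (c) follows.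

\emph{Case II.} By Lemma~\ref{lem:open} there is an open pair $\{b,b'\}\subseteq M$, and $\{i,b,b'\}\in\mathcal A$. As $H$ is $D$-like, this set has no sink in $H$, so $i\to_H b^*$ for some $b^*\in\{b,b'\}$. By \eqref{eq:order}, $b\to v\leftarrow b'$ is a v-structure of $Q$, hence of $H$. So $i\to_H b^*\to_H v$, which gives $i\to_H v$ and (b). Let $r\in R_v$. By \eqref{eq:adj} $r$ is adjacent to every $x\in M$, and we claim that $x\to_Q r$. Let first $x\in C\cap M$. If $r\to_Q x$, then $r\in R_x\cap R_v$ and $x\in W\cap M\subseteq U_H$, while $x\to_D v$ and $v\notin U_H$; this contradicts Lemma~\ref{lem:disjoint}. Let next $x\in P$, and choose $b_0\in C\cap M$ by Lemma~\ref{lem:open}. We have just shown $b_0\to_Q r$, so $r\to_Q x$ would close the cycle $i\to b_0\to r\to x\to i$ in $D$. This proves the claim. Hence $r$ is not an ancestor of a vertex of $M$, and $r\notin M$ because $r$ is remote; so (c) holds.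
\end{proof}

\section{Essential graphs and perfect orderings}\label{sec:tools}

We now have two DAGs in the class of $Q$, each with half of the desired properties. The graph $Q$ has the right orientation inside $N$ and the right parents on $N\setminus T$, but $T$ has remote parents. The graph $H-i$ directs all edges between $T$ and $R$ away from $T$, but it may differ from $Q$ elsewhere. We need a DAG $Q'\sim Q$ with both properties, and for this we recall how much freedom there is in a Markov equivalence class.

The \emph{essential graph} $Q^*$ has the same skeleton as $Q$; an edge is directed, $x\to y$, if every DAG equivalent to $Q$ contains $x\to y$, and undirected, $x-y$, otherwise. In particular the two edges of a v-structure of $Q$ are directed in $Q^*$. The \emph{chain components} are the connected components of the graph formed by all vertices and the undirected edges. A \emph{partially directed cycle} is a cycle that can be traversed so that every edge is undirected or is directed forward, and at least one edge is directed. An undirected graph is \emph{chordal} if it has no induced cycle of length at least four. We use the following part of a theorem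 of Andersson, Madigan and Perlman \cite[Theorem 4.1]{AMP}: \emph{$Q^*$ has no partially directed cycle; every chain component $\tau$ induces a chordal undirected graph $Q^*[\tau]$; and $Q^*$ has no induced subgraph $x\to y-z$.} So an edge of $Q^*$ is undirected if and only if its ends lie in the same chain component, and $Q^*[\tau]$ is the subgraph of $G$ induced by $\tau$.

\begin{lemma}\label{lem:essential}
Let $\tau$ be a chain component of $Q^*$.
\begin{enumerate}
\item[(a)] If $x\to y$ is directed in $Q^*$ and $y\in\tau$, then $x\to z$ is a directed edge of $Q^*$ for every $z\in\tau$.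
\item[(b)] No DAG equivalent to $Q$ has a v-structure with all three vertices in $\tau$.
\item[(c)] Keep the directed edges of $Q^*$ and orient each $Q^*[\tau]$ acyclically and without v-structures. The result $Q'$ is a DAG, and $Q'\sim Q$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Here $x\notin\tau$. Let $y-z$ be undirected. Then $x,z$ are adjacent, since $x\to y-z$ is not induced; the edge is directed, since $x\notin\tau$; and $z\to x$ would close a partially directed cycle with $x\to y-z$. So $x\to z$. Now propagate along undirected paths in $\tau$.

(b) The edges of a v-structure are directed in $Q^*$, and the edges inside $\tau$ are not.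

(c) A directed cycle of $Q'$ that uses a directed edge of $Q^*$ is a partially directed cycle of $Q^*$, and one that uses none lies in a single chain component; both are excluded. The v-structures of $Q$ are directed in $Q^*$ and so survive in $Q'$. Conversely let $x\to y\leftarrow z$ be a v-structure of $Q'$. Its edges are not both undirected in $Q^*$, by the choice of orientation. If $x\to y$ were directed and $y-z$ undirected, then $x,z$ would be adjacent by (a). So both edges are directed in $Q^*$, and the v-structure is present in $Q$.
\end{proof}

An ordering of the vertices of an undirected graph is \emph{perfect} if the earlier neighbors of each vertex form a clique. Orienting each edge from the earlier to the later end then gives an acyclic orientation without v-structures. We shall prescribe the beginning of such an ordering and must know when it can be completed. On the path $y-k-y'$ no perfect ordering begins with $y,y'$, and the following condition excludes this kind of obstruction. A set $Y$ of vertices of a graph $\Gamma$ is \emph{convex} if no induced path with at least two edges has both ends in $Y$ and all interior vertices outside $Y$.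 A vertex is \emph{simplicial} if its neighbors form a clique; by Dirac's theorem, a chordal graph is complete or has two nonadjacent simplicial vertices.

\begin{lemma}\label{lem:extend}
Let $\Gamma$ be chordal and let $Y$ be convex in $\Gamma$. Every perfect ordering of $\Gamma[Y]$ is the initial part of a perfect ordering of $\Gamma$.
\end{lemma}

\begin{proof}
We use induction on the number of vertices outside $Y$. It suffices to find, when this number is positive, a simplicial vertex $k\notin Y$: then $\Gamma-k$ is chordal, $Y$ is convex in it, and we append $k$ to the ordering of $\Gamma-k$ given by induction. Let $K$ be a connected component of $\Gamma-Y$ and let $Y_K$ be the set of vertices of $Y$ with a neighbor in $K$. Then $Y_K$ is a clique, because for nonadjacent $y,y'\in Y_K$ a shortest path from $y$ to $y'$ with interior in $K$ would be induced, contrary to convexity. The chordal graph $\Gamma[K\cup Y_K]$ has a simplicial vertex $k\in K$: if it is complete take any vertex of $K$, and otherwise its two nonadjacent simplicial vertices are not both in the clique $Y_K$. All neighbors of $k$ in $\Gamma$ lie in $K\cup Y_K$, so $k$ is simplicial in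 $\Gamma$.
\end{proof}

\section{Construction of the splitting}\label{sec:construction}

The plan is to order each chain component $\tau$ of $Q^*$ as follows: first the frozen vertices $X\cap\tau$, then $T\cap\tau$, then everything else. Placing $T$ before the remaining remote vertices removes the remote parents of $T$. In Figure~\ref{fig:example}, the family $\{H_1,H_2\}$ with weights $\frac12$ is balanced, $w=3$, $H=H_1$, $u=2$, $T=\{3\}$ and $X=\{2,4\}$; the vertices $2,3,4,5$ receive the perfect order $4,2,3,5$, which reverses exactly $5\to3$. In general we must show that the prescribed initial part $Y_\tau=\tau\cap(X\cup T)$ can be completed.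

\begin{lemma}\label{lem:convex}
For every chain component $\tau$, the set $Y_\tau$ is convex in $Q^*[\tau]$.
\end{lemma}

\begin{proof}
Suppose that $z_0,\dots,z_k$, $k\ge2$, is an induced path in $Q^*[\tau]$ with ends in $Y_\tau$ and interior vertices outside $X\cup T$. The ends are not adjacent. By Lemma~\ref{lem:essential}(b), neither $Q$ nor $H-i$ contains $z_{j-1}\to z_j\leftarrow z_{j+1}$ for any $j$. Consequently:
\begin{equation}\label{eq:path}
\begin{gathered}
\text{if } Q \text{ or } H-i \text{ directs an end edge of the path away from its end,}\\
\text{then it directs the whole path from that end to the other.}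
\end{gathered}
\end{equation}
The ends are not both in $T$, since $T$ is a clique. They are not both in $X$: as $X$ is ancestral, we would have $z_0\to_Q z_1$ and $z_k\to_Q z_{k-1}$, contrary to \eqref{eq:path}. So we may assume that $x=z_0\in X$ and $v=z_k\in T$.

\emph{Case II.} Choose $m\in M$ such that $x=m$ or $x$ is an ancestor of $m$. Let $b\in M_0$, say in the open pair $\{b,b'\}$. By \eqref{eq:order}, $b\to v\leftarrow b'$ is a v-structure of $Q$, so $b\to v$ is directed in $Q^*$, and Lemma~\ref{lem:essential}(a) gives $b\to_Q x$. Hence every $b\in M_0$ is an ancestor of $m$. It follows that $m\notin M_0$, by acyclicity. It also follows that $m\notin P$, for otherwise a vertex $b\in M_0\cap C$, which exists by Lemma~\ref{lem:open}(c), would lie on a cycle $i\to b\to\dots\to m\to i$ of $D$. So $m\in(C\cap M)\setminus M_0$. By Lemma~\ref{lem:open}(a) $m$ is adjacent to every $b\in M_0$, and $b\to_D m$ by (S1). This contradicts Lemma~\ref{lem:open}(b).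

\emph{Case I.} We show that $x$ is a remote parent of $u$ and then find a cycle in $H$. As $u$ is adjacent to $v$ and $x$ is not, $x\neq u$, so $x$ is an ancestor of $u$. Since $X$ is ancestral, $x\to_Q z_1$, and by \eqref{eq:path}
\[
x=z_0\to z_1\to\dots\to z_{k-1}\to z_k=v\quad\text{in } Q.
\]
The vertex $z_{k-1}$ is not in $X\cup T$, which contains $N$ by Lemma~\ref{lem:G}(a). So it is remote, $z_{k-1}\in R_v$, and $u\to_Q z_{k-1}$ by Lemma~\ref{lem:G}(d).

Next, $u\in\tau$. Otherwise the edge $u\to v$ is directed in $Q^*$, and Lemma~\ref{lem:essential}(a) gives $u\to_Q x$, although $x$ is an ancestor of $u$. We now descend along the path. Suppose $u\to_Q z_j$ with $1\le j\le k-1$. The vertex $z_{j-1}$ differs from $u$, because it is $x$ or lies outside $X$. Since $u\to z_j\leftarrow z_{j-1}$ in $Q$ with all three vertices in $\tau$, Lemma~\ref{lem:essential}(b) shows that $u$ and $z_{j-1}$ are adjacent. If $j-1\ge1$, then $z_{j-1}\notin X$, so $u\to_Q z_{j-1}$ and we continue. In the end $u$ is adjacent to $x$, and $x\to_Q u$ by (S1). As $x$ is not adjacent to $v$, \eqref{eq:order} shows that $x\notin N$. Thus $x\in R_u$.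

Now pass to $H$. We have $x\to_H u$ because $u\in U_H$, we have $u\to_H v$ by Lemma~\ref{lem:G}(d), and $v\to_H z_{k-1}$ by Lemma~\ref{lem:G}(b). By \eqref{eq:path}, $H$ directs the path from $v$ to $x$. So $x\to u\to v\to z_{k-1}\to\dots\to z_1\to x$ is a directed cycle of $H$, a contradiction.
\end{proof}

\begin{proof}[Proof of (1)$\Rightarrow$(3) in Theorem~\ref{thm:main}]
For each chain component $\tau$, list $X\cap\tau$ in a topological order of $Q$ and then $T\cap\tau$ in increasing order; the two sets are disjoint by Lemma~\ref{lem:G}(a). Every edge of $Q$ inside $Y_\tau$ points from an earlier to a later vertex: inside $X$ and inside $T$ by construction, and between $X$ and $T$ because $X$ is ancestral. So the earlier neighbors of a vertex are among its parents in $Q[\tau]$, and these form a clique by Lemma~\ref{lem:essential}(b). The ordering of $Y_\tau$ is therefore perfect, and Lemmas~\ref{lem:convex} and~\ref{lem:extend} extend it to a perfect ordering of $Q^*[\tau]$. Orient all chain components by these orderings. By Lemma~\ref{lem:essential}(c) we obtain a DAG $Q'\sim Q$. Directed edges of $Q^*$ have the same orientation in $Q$, $Q'$ and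 $H-i$, so only undirected edges need attention in the following three claims.

\emph{(Q1) $Q'$ and $Q$ agree on all edges inside $X\cup T$, in particular inside $N$.} An undirected edge inside $X\cup T$ lies in some $Y_\tau$, where both graphs follow the chosen order.

\emph{(Q2) $\operatorname{pa}_{Q'}(x)=\operatorname{pa}_Q(x)$ for all $x\in X$.} An edge between $x\in X$ and $y\notin X$ is $x\to y$ in $Q$. If it is undirected in $Q^*$, both ends lie in some $\tau$, and $x$ precedes $y$ because $X\cap\tau$ comes first. So $x\to y$ in $Q'$ as well. Edges inside $X$ are covered by (Q1).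

\emph{(Q3) No $v\in T$ has a remote parent in $Q'$.} Let $r\in R$ be adjacent to $v$. If the edge is directed in $Q^*$, it is oriented as in $H$, namely $v\to r$ by Lemma~\ref{lem:G}(b). Otherwise $v,r$ lie in some $\tau$. If $r\in X$, then $r\to_Q v$ because $X$ is ancestral and $v\notin X$, so $r\in R_v\cap X$, contrary to Lemma~\ref{lem:G}(c). Hence $r\notin Y_\tau$ and $v\in Y_\tau$, so $v$ precedes $r$.

Let $H_1$ consist of $Q'$ and the edges of $D$ at $i$. A directed cycle of $H_1$ would pass through $i$ and yield a directed path of $Q'$ from some $v\in C$ to some $p\in P$. Since $P\subseteq N\setminus T\subseteq X$, applying (Q2) repeatedly from the end of the path shows that all its vertices lie in $X$ and all its edges are edges of $Q$. Then $p\to i\to v\to\dots\to p$ would be a cycle of $D$. So $H_1$ is a DAG with skeleton $G$. Condition (a) of Definition~\ref{def:splitting} follows from (Q1), condition (b) is $Q'\sim Q$, and condition (c) follows from (Q2) for $v\in C\setminus T\subseteq X$ and from (Q3) for $v\in T$. The splitting $(T,H_1)$ is proper, as noted in Section~\ref{sec:choice}.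
\end{proof}

\section{Diamonds and small graphs}\label{sec:consequences}

By Theorem~\ref{thm:main}, a counterexample $(D,i)$ has a proper splitting $(T,H_1)$. Fix one, put $Q'=H_1-i$, and choose $w\in W\cap T$ and $s\in R_w$. The edge $s\to_Q w$ is reversed in $Q'$, by condition (c), and this constrains the skeleton.

\begin{lemma}\label{lem:R}
\begin{enumerate}
\item[(a)] Every $x\in N\setminus T$ is adjacent to $s$, and $\{i,x,w,s\}$ induces a diamond in $G$.
\item[(b)] If $x\in C\setminus T$, then $R_x\cap R_w=\emptyset$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By \eqref{eq:order}, $x\to_Q w\leftarrow_Q s$. This is not a v-structure of $Q$, because $w\to_{Q'}s$ and $Q'\sim Q$; so $x,s$ are adjacent. The pairs $ix$, $iw$, $xw$, $xs$, $ws$ are edges of $G$, and $is$ is not.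

(b) If $r\in R_x\cap R_w$, then $r\to x$ and $w\to r$ in $Q'$ by condition (c), and $x\to w$ in $Q'$ by \eqref{eq:order} and condition (a). This is a cycle.
\end{proof}

Properness leaves two possibilities, which need not exclude each other.
\begin{description}
\item[Type I.] There are $u\in W\cap(L\setminus T)$ and $r\in R_u$. Then $r\neq s$ by Lemma~\ref{lem:R}(b), so $i,u,w,r,s$ are distinct.
\item[Type II.] $\mathcal A\neq\emptyset$. By Lemma~\ref{lem:open} there is an open pair $\{b_1,b_2\}\subseteq M$, and $i,b_1,b_2,w,s$ are distinct because $w\in L$ and $s\in R$.
\end{description}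

\begin{proof}[Proof of Theorem~\ref{thm:summary}(ii) and (iii)]
In both types $N\setminus T$ is nonempty, as it contains $u$ or $b_1$, so $G$ has an induced diamond by Lemma~\ref{lem:R}(a). A diamond contains a triangle, which gives the special cases in (ii). In both types there are five distinct vertices, which gives (iii).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:summary}(iv)]
Let $(D,i)$ be a counterexample with $n=5$.

\emph{Type I.} The vertices are $i,u,w,r,s$, with $N=C=\{u,w\}$ and $R=\{r,s\}$. We know $i\to u$, $i\to w$, $r\to u$, $s\to w$, and $u\to w$ by \eqref{eq:order}. The pairs $rw$, $us$, $rs$ remain. If $r,w$ were adjacent, then $r\to u\to w$ would give $r\in R_u\cap R_w$, contrary to Lemma~\ref{lem:R}(b). By Lemma~\ref{lem:R}(a), $u,s$ are adjacent, and $s\notin R_u$ by Lemma~\ref{lem:R}(b), so $u\to s$. If $r,s$ were adjacent, the path $r\to u\to w\to s$ of $Q'$ would force $r\to_{Q'}s$, and $r\to s\leftarrow w$ would be a v-structure of $Q'$ that is absent from $Q$, where $s\to w$. So $D$ is $(\alpha)$.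

\emph{Type II.} The vertices are $i,b_1,b_2,w,s$, with $N=\{b_1,b_2,w\}$, $R=\{s\}$, $M=\{b_1,b_2\}$ and $L=T=\{w\}$. The pairs $b_1b_2$ and $is$ are non-edges, and $i,b_1,b_2,s$ all point to $w$. By Lemma~\ref{lem:R}(a), $s$ is adjacent to $b_1$ and $b_2$. If $b_j\in C$, then $s\notin R_{b_j}$ by Lemma~\ref{lem:R}(b), so $b_j\to s$. If $b_j\in P$, the other vertex $b_l$ of the open pair is in $C$, and $s\to b_j$ would close the cycle $i\to b_l\to s\to b_j\to i$; so again $b_j\to s$. Only the edges $ib_1$ and $ib_2$ remain. At most one of $b_1,b_2$ is in $P$, which gives $(\beta)$ if $P=\emptyset$ and $(\gamma)$, after renaming, if $|P|=1$.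

\emph{The three pairs are counterexamples.} The pair $(\alpha)$ is the one in Figure~\ref{fig:example}, with $(i,u,w,r,s)=(1,2,3,4,5)$. In $(\beta)$ and $(\gamma)$, every subset of $N\cup\{i\}$ that contains $w$ and another vertex has the sink $w$, and $\{b_1,b_2\}$ is an open pair. So $\mathcal A=\{\{i,b_1,b_2\}\}$, which shows $D\not\sim D'$, and $M=\{b_1,b_2\}$, $L=\{w\}$. Also $R_w=\{s\}$, and $R_{b_j}=\emptyset$ for $b_j\in C$. Let $T=\{w\}$ and let $H_1$ be obtained from $D$ by reversing $s\to w$. It is acyclic, with topological order $i,b_1,b_2,w,s$ in $(\beta)$ and $b_1,i,b_2,w,s$ in $(\gamma)$. Conditions (a) and (c) hold because only the edge $sw$ has changed and $s$ now has no children. For (b), the only nonadjacent pair in $Q$ is $\{b_1,b_2\}$, and both $Q$ and $H_1-i$ have the v-structures $b_1\to w\leftarrow b_2$ and $b_1\to s\leftarrow b_2$. So $(T,H_1)$ is a splitting, proper because $w\in W\cap T$ and $\mathcal A\neq\emptyset$, and Theorem~\ref{thm:main} applies. Finally, the three pairs are not isomorphic: $(\alpha)$ has six edges while $(\beta)$ and $(\gamma)$ have eight, and $i$ has no parent in $(\beta)$ and one parent in $(\gamma)$.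
\end{proof}

\begin{thebibliography}{9}

\bibitem{AMP}
Andersson, Madigan and Perlman, Ann. Statist. \textbf{25} (1997).

\bibitem{Restadh}
Petter Restadh, \emph{Diameters of the Characteristic Imset Polytopes}, arXiv:2302.03647 (2023).

\end{thebibliography}
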